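\title{A logarithmic obstruction to approximate multi-solitons for the energy critical wave equation in three dimensions}

\begin{abstract}
We study approximate solutions of $\Box\phi=-\phi^5$ on $\mathbb{R}^{3+1}$ that consist of finitely many boosted ground states with distinct velocities and a correction of size $O(t^{-1})$. The ground state decays like $|x|^{-1}$, so the remaining solitons create a field $c_a/t$ at the $a$-th soliton. We prove that if some $c_a$ is nonzero, then no such approximate solution with small error exists, even if the positions are modulated logarithmically and the scales are modulated convergently. This proves a precise form of a conjecture of Kadar, in which the assumption of no outgoing radiation turns out not to be needed. The correction, rescaled to the light cone, converges to a free wave that must cancel the field $c_a/t$ along the path of the soliton; this determines a spherical mean of the free wave, and the mean grows logarithmically at the cone. We show that the assumptions on the error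 and on the correction are sharp, and that under a weaker bound on the correction the absence of radiation gives the same conclusion.
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Boosted solitons and the starting error}

We consider the energy critical wave equation on Minkowski space,
\begin{equation}\label{eq:wave}
\Box\phi:=(-\partial_t^2+\Delta)\phi=-\phi^5,\qquad \phi:\mathbb{R}^{3+1}\to\mathbb{R}.
\end{equation}
It has the stationary solution $W(x)=\sqrt3\,(1+3|x|^2)^{-1/2}$, the \emph{ground state}, normalized so that $W(x)=|x|^{-1}+O(|x|^{-3})$. Change of sign, scaling and Lorentz boosts produce further solutions. Put $G_\lambda(Y)=\lambda^{1/2}W(\lambda Y)$ for $\lambda>0$. For $z\in\mathbb{R}^3$ with $|z|<1$ put $\gamma=(1-|z|^2)^{-1/2}$ and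
\[
B_z(v)=v+(\gamma-1)(v\cdot\hat z)\hat z,\qquad \hat z=z/|z|,\qquad B_0=\mathrm{id}.
\]
The map $B_z$ is linear and invertible, and $|B_z(v)|^2=|v|^2+\gamma^2(v\cdot z)^2\ge|v|^2$.

A \emph{family} is a list $(\sigma_a,\lambda_a,z_a)_{a=1}^K$, $K\ge2$, of signs $\sigma_a\in\{\pm1\}$, scales $\lambda_a\in(0,\infty)$ and pairwise distinct velocities $z_a$ with $|z_a|<1$. The boosted solitons of the family are
\[
W_a(t,x)=\sigma_aG_{\lambda_a}(y_a),\qquad y_a=B_{z_a}(x-z_at).
\]
The vector $y_a$ is the spatial coordinate in the inertial frame that moves with velocity $z_a$, and in that frame $W_a$ is stationary; so each $W_a$ solves \eqref{eq:wave}. Far from its center,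
\begin{equation}\label{eq:tail}
W_a=\frac{e_a}{|y_a|}+O(|y_a|^{-3}),\qquad e_a:=\sigma_a\lambda_a^{-1/2}.
\end{equation}

The sum of the solitons is the first candidate for a solution in which $K$ solitons move apart, and its failure to solve \eqref{eq:wave} is the \emph{starting error}
\[
f_{\mathrm{start}}:=\Box\sum_aW_a+\Big(\sum_aW_a\Big)^5=\Big(\sum_aW_a\Big)^5-\sum_aW_a^5 .
\]
At time $t$ the solitons are at distance comparable to $t$ from each other, so by \eqref{eq:tail} each of them feels the others at order $t^{-1}$. We say that $f_{\mathrm{start}}$ \emph{has leading $t^{-1}$ behavior at the $a$-th soliton} if $\lim_{t\to\infty}tf_{\mathrm{start}}$, taken with $y_a$ fixed, is a function of $y_a$ that is not identically zero. This is decided by the numbers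
\begin{equation}\label{eq:ca}
c_a:=\sum_{b\ne a}\frac{e_b}{|B_{z_b}(z_a-z_b)|},
\end{equation}
for $c_a/t$ is the value at $x=z_at$ of the sum of the tails $e_b/|y_b|$, $b\neq a$.

\begin{lemma}\label{lem:start}
With $y_a$ fixed, $\lim_{t\to\infty}tf_{\mathrm{start}}=5c_aW_a^4$. Hence $f_{\mathrm{start}}$ has leading $t^{-1}$ behavior at the $a$-th soliton if and only if $c_a\ne0$.
\end{lemma}

\begin{proof}
With $y_a$ fixed, $x=z_at+B_{z_a}^{-1}y_a$, so $y_b=tB_{z_b}(z_a-z_b)+O(1)$ for $b\neq a$, where $B_{z_b}(z_a-z_b)\ne0$. By \eqref{eq:tail}, $S_a:=\sum_{b\ne a}W_b$ satisfies $tS_a\to c_a$ and each $W_b$, $b\ne a$, is $O(t^{-1})$. Expanding $(W_a+S_a)^5$ gives $f_{\mathrm{start}}=5W_a^4S_a+O(t^{-2})$.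
\end{proof}

\begin{example}\label{ex:coeff}
If $K=2$, or if all signs agree, then every $c_a$ is nonzero. If $K=3$, then some $c_a$ is nonzero: $c=Me$ for a $3\times3$ matrix $M$ with zero diagonal and positive entries off the diagonal, and $\det M=M_{12}M_{23}M_{31}+M_{13}M_{32}M_{21}>0$. For $K=4$ all $c_a$ can vanish. Fix $\varsigma\in(0,1)$, take the four velocities $(\pm\varsigma\sin\vartheta,\pm\varsigma\cos\vartheta,0)$ with $0<\vartheta\le\pi/4$, all $\lambda_a=1$, and let $\sigma_a$ be the sign of the second coordinate of $z_a$. As the speeds are equal, $(z_a-z_b)\cdot z_b=-\frac12|z_a-z_b|^2$, and so $|B_{z_b}(z_a-z_b)|^{-1}=F(|z_a-z_b|)$ with $F(D)=(D^2+\gamma^2D^4/4)^{-1/2}$. Therefore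
\[
c_a=\sigma_a\big(F(2\varsigma\sin\vartheta)-F(2\varsigma\cos\vartheta)-F(2\varsigma)\big)\qquad\text{for all }a .
\]
The bracket tends to $+\infty$ as $\vartheta\to0$ and equals $-F(2\varsigma)<0$ at $\vartheta=\pi/4$, so it vanishes for some $\vartheta$.
\end{example}

\subsection{Modulation, radiation and the conjecture}

To improve on the starting error one may bend the paths of the solitons, let their scales vary, and add a small correction.

\begin{definition}\label{def:mod}
A \emph{position modulation} of the family consists of smooth $q_a:[T_0,\infty)\to\mathbb{R}^3$ with $|q_a(t)|\lesssim\log t$ and $|q_a^{(k)}(t)|\lesssim t^{-k}$ for $k\ge1$. An \emph{admissible modulation} consists of a position modulation and smooth $\mu_a:[T_0,\infty)\to(0,\infty)$ with $\mu_a(t)\to\lambda_a$ as $t\to\infty$ and $|\mu_a^{(k)}(t)|\lesssim t^{-k}$ for $k=1,2,3$. The modulated solitons and the distances to their centers are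
\[
W_a^{\mathrm{mod}}=\sigma_aG_{\mu_a(t)}\big(B_{z_a}(x-z_at-q_a(t))\big),\qquad d_a=1+\big|B_{z_a}(x-z_at-q_a(t))\big| .
\]
The modulation has \emph{fixed scales} if $\mu_a\equiv\lambda_a$ for all $a$.
\end{definition}

Position modulations allow paths such as $x=z_at+\xi\log t$ with $\xi\in\mathbb{R}^3$; they change both position and velocity. Only the bounds on $q_a$, $q_a'$ and $q_a''$ will be used. The numbers $c_a$ are always computed from the limiting scales $\lambda_a$.

All functions are considered on a neighborhood of timelike infinity,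
\[
\mathcal{R}_R=\{t-r>R\},\qquad r=|x|,\qquad R\gg1 ,
\]
which contains the outgoing null rays $t=u+r$, $r\to\infty$, for each $u>R$. A smooth function $\psi$ on $\mathcal{R}_R$ \emph{has no outgoing radiation} if for every $u>R$ and $\omega\in S^2$ the limit $\Phi(u,\omega)=\lim_{r\to\infty}r\psi(u+r,r\omega)$ exists and does not depend on $u$, that is, if the Friedlander radiation field $\partial_u\Phi$ vanishes. Modulated solitons have this property: along such a ray the argument of $G_{\mu_a(t)}$ is $rB_{z_a}(\omega-z_a)+O(\log r)$, so $rW_a^{\mathrm{mod}}\to e_a/|B_{z_a}(\omega-z_a)|$.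

The following is conjectured in \cite{Kadar}.
\begin{quote}
Fix distinct velocities, together with signs and scales, such that $f_{\mathrm{start}}$ has leading $t^{-1}$ behavior at one of the solitons. Then there is no approximate modulated multi-soliton solution of \eqref{eq:wave} without outgoing radiation in which the scales of the solitons converge.
\end{quote}
We take the precise form of the conjecture to be the following statement, in which the scales are fixed and a convergent change of scale is encoded in the correction $\tilde\phi$.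
\begin{quote}
\textbf{Precise form.} Fix a family such that $f_{\mathrm{start}}$ has leading $t^{-1}$ behavior at one of the solitons. Then there is $N>0$, possibly depending on the family, with the following property. For no $R$ and no position modulation (with fixed scales) is there a smooth function $\bar\phi=\sum_aW_a^{\mathrm{mod}}+\tilde\phi$ on $\mathcal{R}_R$ without outgoing radiation such that $|\tilde\phi|\lesssim t^{-1}$ and
\[
|\Box\bar\phi+\bar\phi^5|\lesssim t^{-5}(t-r)^{-N}\qquad\text{on }\mathcal{R}_R .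
\]
\end{quote}

\subsection{Results}

We write $\mathcal{E}:=\Box\bar\phi+\bar\phi^5$ for the error of $\bar\phi$. Fix $\nu\in(0,\frac12]$ and define the weight
\[
w=t^{-3}+t^{-1}\sum_ad_a^{-2-\nu}.
\]

\begin{theorem}\label{thm:main}
Let $\bar\phi=\sum_aW_a^{\mathrm{mod}}+\tilde\phi$ on some $\mathcal{R}_R$, with an admissible modulation and $\tilde\phi\in C^2$. Assume:
\begin{itemize}
\item[(H1)] $|\tilde\phi|\le t^{-1}m\big(\frac{t}{t-r}\big)$, where $m:[1,\infty)\to[0,\infty)$ is nondecreasing and $m(\xi)=o(\log\xi)$ as $\xi\to\infty$;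
\item[(H2)] for every $\delta\in(0,1)$, $\ \sup_{|x|\le(1-\delta)t}|\mathcal{E}|/w\to0$ as $t\to\infty$.
\end{itemize}
Then $c_a=0$ for every $a$.
\end{theorem}

Hypothesis (H2) asks that the error be smaller than the starting error at leading order: for unmodulated solitons, $f_{\mathrm{start}}/w\to5c_aW_a^4d_a^{2+\nu}$ with $y_a$ fixed, so for $\tilde\phi=0$ the theorem follows from Lemma~\ref{lem:start}. No assumption on radiation is made, and (H2) says nothing near the light cone. The only hypothesis that reaches the cone is the size bound (H1).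

\begin{corollary}\label{cor:conj}
The precise form of the conjecture holds, for every $N>0$. The assumption of no outgoing radiation is not needed.
\end{corollary}

\begin{proof}
Let $\bar\phi$ be as in the precise form; enlarging $R$, assume $R\ge1$. Then (H1) holds with $m$ constant, and (H2) holds because $t^{-5}(t-r)^{-N}\le t^{-5}\le t^{-2}w$. Theorem~\ref{thm:main} gives $c_a=0$ for all $a$, and by Lemma~\ref{lem:start} this contradicts the assumption on $f_{\mathrm{start}}$.
\end{proof}

The vanishing of all $c_a$ is also sufficient, and neither hypothesis of Theorem~\ref{thm:main} can be relaxed from $o$ to $O$.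

\begin{theorem}\label{thm:sharp}
Let the family be arbitrary and the scales fixed.
\begin{itemize}
\item[(a)] \emph{(Classification.)} The following are equivalent: \emph{(i)} $c_a=0$ for all $a$; \emph{(ii)} for some position modulation there is a smooth $\bar\phi=\sum_aW_a^{\mathrm{mod}}+\tilde\phi$ on some $\mathcal{R}_R$, without outgoing radiation, with $|\tilde\phi|\lesssim t^{-1}$, that satisfies \emph{(H2)}.
\item[(b)] \emph{(The rate $o(t^{-3})$ is sharp.)} There is always a smooth $\bar\phi=\sum_aW_a+\tilde\phi$ on some $\mathcal{R}_R$, without outgoing radiation, with $|\tilde\phi|\lesssim t^{-1}$, $|\mathcal{E}|\lesssim t^{-3}$, and $\mathcal{E}\equiv0$ in a conical neighborhood of every soliton.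
\item[(c)] \emph{(The growth $o(\log)$ is sharp.)} There is always a smooth $\bar\phi=\sum_aW_a+\Psi_*$ on some $\mathcal{R}_R$ with $\Box\Psi_*=0$, $|\Psi_*|\lesssim t^{-1}\big(1+\log\frac{t}{t-r}\big)$ and
\[
|\mathcal{E}|\lesssim t^{-2}\sum_ad_a^{-3}+t^{-5}\Big(1+\log\frac{t}{t-r}\Big)^5 ,
\]
so that \emph{(H2)} holds.
\end{itemize}
\end{theorem}

Part (b) is sharp in the following sense: since $w\ge t^{-3}$, Theorem~\ref{thm:main} shows that $\mathcal{E}=o(t^{-3})$ in all the subcones $|x|\le(1-\delta)t$ is impossible when $|\tilde\phi|\lesssim t^{-1}$ and some $c_a\ne0$. Part (c) shows that once logarithmic growth at the cone is allowed, the size of $\tilde\phi$ is no longer an obstruction. The absence of radiation then takes over, in an averaged form.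

\begin{definition}\label{def:weak}
A continuous function $\psi$ on $\mathcal{R}_R$ is \emph{weakly radiation free} if for all $g\in C^\infty(S^2)$ and $u>R$ the limit $\lim_{r\to\infty}\int_{S^2}r\psi(u+r,r\omega)g(\omega)\,d\omega$ exists and does not depend on $u$.
\end{definition}

A function without outgoing radiation is weakly radiation free if for each $u$ the function $r\psi(u+r,r\omega)$ is bounded in $(r,\omega)$, by dominated convergence, or if the limit defining $\Phi(u,\omega)$ is uniform in $\omega$.

\begin{theorem}\label{thm:rad}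
Let $\theta\in[0,\frac12]$ and let $\bar\phi=\sum_aW_a^{\mathrm{mod}}+\tilde\phi$, with an admissible modulation and $\tilde\phi\in C^2$, be weakly radiation free on $\mathcal{R}_R$. Assume $|\tilde\phi|\lesssim t^{-1}\big(\frac{t}{t-r}\big)^\theta$, hypothesis \emph{(H2)}, and $|\mathcal{E}|\lesssim t^{-3}\big(\frac{t}{t-r}\big)^\theta$ for $r\ge(1-\delta_0)t$ with some $\delta_0>0$. Then $c_a=0$ for all $a$.
\end{theorem}

Section~\ref{sec:model} shows the mechanism on two solitons. Section~\ref{sec:frames} adapts the modulation to the rest frames, and Sections~\ref{sec:main}, \ref{sec:sharp} and \ref{sec:rad} prove Theorems~\ref{thm:main}, \ref{thm:sharp} and \ref{thm:rad}.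

\medskip
\noindent\emph{Conventions.} We write $\langle Y\rangle=(1+|Y|^2)^{1/2}$ and $\mathcal{C}=\{t>|x|\}$. Constants in $\lesssim$, $\sim$, $O(\cdot)$ and $C$ may depend on the family, the modulation, $\bar\phi$ and any fixed compact set or test function, but not on the point $(t,x)$ or on the scaling parameter $T$. Enlarging $R$ preserves all hypotheses, so $R$ is taken as large as needed; in particular $R\ge\max(T_0,1)$.

\section{The mechanism: two solitons}\label{sec:model}

\subsection{The scaling mode}

From $G_\lambda(Y)=\sqrt3\,(\lambda^{-1}+3\lambda\rho^2)^{-1/2}$, $\rho=|Y|$, we compute $\partial_\rho^2(\rho G_\lambda)=-9\sqrt3\,\rho\,(\lambda^{-1}+3\lambda\rho^2)^{-5/2}$, that is, $\Delta G_\lambda=-G_\lambda^5$. For $\lambda$ in a compact subset of $(0,\infty)$,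
\begin{equation}\label{eq:Gbounds}
|\partial_\lambda^j\nabla^kG_\lambda(Y)|\lesssim\langle Y\rangle^{-1-k} :
\end{equation}
each derivative is a sum of terms $p(Y)(\lambda^{-1}+3\lambda|Y|^2)^{-1/2-n}$ with $p$ a polynomial, a derivative in $\lambda$ does not increase $\deg p-2n$, and a derivative in $Y$ lowers it by at least one.

Differentiating $\Delta G_\lambda+G_\lambda^5=0$ in $\lambda$ shows that
\[
Z_\lambda:=\partial_\lambda G_\lambda=\tfrac{\sqrt3}{2}\,(\lambda^{-2}-3|Y|^2)(\lambda^{-1}+3\lambda|Y|^2)^{-3/2}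
\]
solves $\Delta Z_\lambda+5G_\lambda^4Z_\lambda=0$, and the formula gives
\begin{equation}\label{eq:Zasym}
Z_\lambda=\frac{\zeta}{|Y|}+O(|Y|^{-3}),\qquad\nabla Z_\lambda=\zeta\nabla\frac1{|Y|}+O(|Y|^{-4}),\qquad\zeta=-\tfrac12\lambda^{-3/2}\ne0 .
\end{equation}
The flux of $\nabla Z_\lambda$ through a large sphere tends to $-4\pi\zeta$, so the divergence theorem yields
\begin{equation}\label{eq:Zint}
\int_{\mathbb{R}^3}5G_\lambda^4Z_\lambda\,dY=-\int_{\mathbb{R}^3}\Delta Z_\lambda\,dY=4\pi\zeta .
\end{equation}
Thus $Z_\lambda$ lies in the kernel of the linearized operator at the soliton and looks like a multiple of the Newtonian potential far away. It is the object that connects the two regions.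

\subsection{A model computation}\label{sec:twosol}

Take $K=2$, $W_1=W$ at rest, and $z_2=z\neq0$. Then $c:=c_1=e_2/(\gamma|z|)\ne0$, and $W_2=c/t+O(t^{-2})$ at fixed $x$. In this subsection we assume expansions and regularity that the theorems do not assume, in order to see what forces the obstruction.

\emph{Near the soliton.} Suppose $\bar\phi=W+W_2+t^{-1}g(x)$. At fixed $x$ the error is $t^{-1}(\Delta g+5W^4g+5cW^4)+O(t^{-2})$, so an error $o(t^{-1})$ requires
\begin{equation}\label{eq:model}
\Delta g+5W^4g=-5cW^4 .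
\end{equation}
One would like a solution that decays, so that the correction stays near the soliton. There is none. Let $g$ solve \eqref{eq:model} with $g\to g_\infty$ and $|x||\nabla g|\to0$ as $|x|\to\infty$, and let $Z=Z_1$. Green's identity on the ball of radius $\rho$ reads
\[
-c\int_{|x|<\rho}5W^4Z\,dx=\int_{|x|=\rho}(Z\,\partial_rg-g\,\partial_rZ)\,dS .
\]
By \eqref{eq:Zint} the left side tends to $-4\pi\zeta c$, and by \eqref{eq:Zasym} the right side tends to $4\pi\zeta g_\infty$. Hence $g_\infty=-c$; the constant $g=-c$ is a solution. The correction has to cancel the field of the other soliton, and it is still of size $c/t$ where it leaves the soliton.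

\emph{In the wave zone.} For $|x|\sim t$, away from the two solitons, all nonlinear terms are $O(t^{-5})$, while two derivatives of a function of size $t^{-1}$ that varies on the scale $t$ are of size $t^{-3}$. So there the correction is, to leading order, a free wave $\Psi$, and matching with the near region gives $\Psi(t,0)=-c/t$. Suppose $\Psi$ is smooth on $\mathcal{C}$ and let $h(t,r)=\frac{r}{4\pi}\int_{S^2}\Psi(t,r\omega)\,d\omega$. Then $h_{tt}=h_{rr}$, $h(t,0)=0$ and $h_r(t,0)=\Psi(t,0)$. The first two facts give $h=f(t-r)-f(t+r)$, and the third gives $-2f'(t)=-c/t$. Therefore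
\begin{equation}\label{eq:modelh}
h(t,r)=-\frac c2\log\frac{t+r}{t-r}.
\end{equation}
Since $|h|\le\sup_{|x|=r}t|\Psi|$, the function $t\Psi$ grows at least logarithmically at the light cone. This is incompatible with (H1). Conversely, $\Psi=h/r$ is a free wave with the required value on the axis and exactly this growth, which is the origin of Theorem~\ref{thm:sharp}(c). It radiates: at fixed $v=t+r$, the derivative of $h$ in $u=t-r$ is $c/(2u)$, which does not decay as $v\to\infty$. This is the origin of Theorem~\ref{thm:rad}.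

Three things separate this computation from a proof. Nothing is known about $\tilde\phi$ except its size, so $\Psi$ exists only as a weak limit and ``$\Psi(t,0)$'' has to be given a meaning. The other solitons run through the wave zone. And the modulation must be shown to be too weak to cancel the term $5cW^4/t$.

\section{Rest frames and modulation}\label{sec:frames}

For the $b$-th soliton let $\gamma_b=(1-|z_b|^2)^{-1/2}$ and
\[
s_b=\gamma_b(t-z_b\cdot x),\qquad y_b=B_{z_b}(x-z_bt).
\]
The linear map $(t,x)\mapsto(s_b,y_b)$ is a Lorentz transformation, with $t=\gamma_b(s_b+z_b\cdot y_b)$. It preserves $\Box$, Lebesgue measure, the form $t^2-r^2=s_b^2-|y_b|^2$, and the cone $\mathcal{C}=\{s_b>|y_b|\}$. On $\mathcal{C}$ we have $\gamma_b(1-|z_b|)t\le s_b\le\gamma_b(1+|z_b|)t$. Since $t+r\sim t$ and $s_b+|y_b|\sim s_b$, the invariance of the form gives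
\begin{equation}\label{eq:compare}
s_b\sim t,\qquad s_b-|y_b|\sim t-r\qquad\text{on }\mathcal{C}.
\end{equation}

We use the following inequality of Landau type twice: a small function with a controlled high derivative has a small first derivative.

\begin{lemma}\label{lem:interp}
Let $k\ge2$, $h>0$, and let $F$ be $C^k$ on an interval $J$ of length $h$ with endpoint $\xi$. Then $|F'(\xi)|\le C_k\big(h^{-1}\sup_J|F|+h^{k-1}\sup_J|F^{(k)}|\big)$.
\end{lemma}

\begin{proof}
Say $J=[\xi,\xi+h]$. By Taylor's formula the polynomial $\tau\mapsto\sum_{i<k}F^{(i)}(\xi)(h\tau)^i/i!$ is bounded on $[0,1]$ by $\sup_J|F|+h^k\sup_J|F^{(k)}|$. All norms on polynomials of degree less than $k$ are equivalent, so the coefficient $hF'(\xi)$ obeys the same bound up to a factor $C_k$.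
\end{proof}

The modulation in Definition~\ref{def:mod} is a function of $t$, and in the rest frame $t$ depends on $y_b$ as well as on $s_b$. Applying $\Delta_{y_b}$ to $W_b^{\mathrm{mod}}$ therefore produces terms such as $q_b'\cdot\nabla^2G$, which are of size $t^{-1}$ at the soliton, the same size as the term we want to isolate. The remedy is to modulate in $s_b$ instead. This changes the soliton by $O(t^{-1})$, which the correction absorbs, and the new error is $O(t^{-2})$.

\begin{lemma}\label{lem:frame}
Let the modulation be admissible and $R$ large. For each $b$ there are smooth functions $P_b(s)\in\mathbb{R}^3$ and $\Lambda_b(s)>0$ with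
\[
|P_b|\lesssim\log s,\quad P_b'=O(s^{-1}),\quad P_b''=O(s^{-2}),\quad\Lambda_b\to\lambda_b,\quad s\Lambda_b'\to0,\quad s^2\Lambda_b''\to0,
\]
such that $Y_b:=y_b-P_b(s_b)$ and $U_b:=\sigma_bG_{\Lambda_b(s_b)}(Y_b)$ satisfy, on $\mathcal{R}_R$,
\[
|W_b^{\mathrm{mod}}-U_b|\lesssim t^{-1},\qquad d_b\sim\langle Y_b\rangle ,
\]
and $E_b:=\Box U_b+U_b^5$ satisfies
\begin{equation}\label{eq:Eb}
|E_b|\le\epsilon(t)\,t^{-2}\langle Y_b\rangle^{-1}+Ct^{-2}\langle Y_b\rangle^{-2},\qquad\epsilon(t)\to0\ \text{ as }t\to\infty.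
\end{equation}
\end{lemma}

\begin{proof}
Drop the index $b$ and let $p=B_zq$, so that $W^{\mathrm{mod}}=\sigma G_{\mu(t)}(y-p(t))$.

\emph{The functions $P$ and $\Lambda$.} At time $t$ the center is at $y=p(t)$, where $s=t/\gamma-z\cdot p(t)$. This function of $t$ has derivative $\gamma^{-1}+O(t^{-1})$, so it is invertible for large $t$. Its inverse $\tau(s)$ satisfies $\tau\sim s$, $\tau'=(\gamma^{-1}-z\cdot p'(\tau))^{-1}=O(1)$ and $\tau''=(\tau')^3\,z\cdot p''(\tau)=O(s^{-2})$. Put $P=p\circ\tau$ and $\Lambda=\mu\circ\tau$; then $\tau(s)=\gamma(s+z\cdot P(s))$. The bounds on $P$ follow from $P'=p'(\tau)\tau'$ and $P''=p''(\tau)(\tau')^2+p'(\tau)\tau''$.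

For $\Lambda$ we need $t\mu'\to0$ and $t^2\mu''\to0$, which is more than was assumed; this is what convergence of the scale buys. Let $F(\xi)=\mu(e^\xi)-\lambda$. With $t=e^\xi$,
\[
F'=t\mu',\qquad F''=t\mu'+t^2\mu'',\qquad F'''=t\mu'+3t^2\mu''+t^3\mu''' ,
\]
all bounded, and $F\to0$. Lemma~\ref{lem:interp} with $k=2$ on $[\xi,\xi+h]$ gives $\limsup_{\xi\to\infty}|F'|\le C_2h\sup|F''|$ for every $h>0$, so $F'\to0$. The same argument applied to $F'$, with $F'''$ bounded, gives $F''\to0$. Now $\Lambda'=\mu'(\tau)\tau'=o(s^{-1})$ and $\Lambda''=\mu''(\tau)(\tau')^2+\mu'(\tau)\tau''=o(s^{-2})$.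

\emph{Comparison with $W^{\mathrm{mod}}$.} On $\mathcal{R}_R$ we have $s\gtrsim t>R$, so $\tau(s)$ is defined for $R$ large, and
\[
t-\tau(s)=\gamma(s+z\cdot y)-\gamma(s+z\cdot P(s))=\gamma\,z\cdot Y .
\]
Both $t$ and $\tau(s)$ are $\gtrsim s$, so the mean value theorem gives $|p(t)-P(s)|+|\mu(t)-\Lambda(s)|\le C|Y|/s$. For $R$ large, $C/s\le\frac12$, and every point of the segment from $Y$ to $y-p(t)$ has norm between $\frac12|Y|$ and $\frac32|Y|$. Hence $d\sim\langle Y\rangle$. The values of $\mu$ lie in a compact subset of $(0,\infty)$, so \eqref{eq:Gbounds} gives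
\[
|W^{\mathrm{mod}}-U|\lesssim\frac{|Y|}s\big(\langle Y\rangle^{-2}+\langle Y\rangle^{-1}\big)\lesssim s^{-1}\sim t^{-1}.
\]

\emph{The error.} Since $\Delta_yU=-U^5$ at each fixed $s$,
\[
E=-\partial_s^2U=-\sigma\big(\Lambda''\partial_\lambda G+(\Lambda')^2\partial_\lambda^2G-2\Lambda'P'\cdot\nabla\partial_\lambda G+P_i'P_j'\partial_{ij}G-P''\cdot\nabla G\big).
\]
By \eqref{eq:Gbounds} the first two terms are $o(s^{-2})\langle Y\rangle^{-1}$ and the last three are $O(s^{-2}\langle Y\rangle^{-2})$. As $s\sim t$, this is \eqref{eq:Eb}.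
\end{proof}

From now on, in the proofs of Theorems~\ref{thm:main} and \ref{thm:rad}, we redefine
\begin{equation}\label{eq:redef}
\tilde\phi:=\bar\phi-\sum_bU_b .
\end{equation}
This changes $\tilde\phi$ by $O(t^{-1})$. So (H1) persists with $m$ replaced by $m_1:=m+C$, which is again nondecreasing and $o(\log\xi)$, and the bound $|\tilde\phi|\lesssim t^{-1}(\frac t{t-r})^\theta$ persists because $t/(t-r)\ge1$.

\section{The free wave in the wave zone}\label{sec:main}

We now carry out the model computation under the actual hypotheses. The first two steps use, besides (H2), only the interior bound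
\begin{itemize}
\item[(H0)] for every $\delta\in(0,1)$, $t|\tilde\phi|$ is bounded on $\{|x|\le(1-\delta)t\}\cap\mathcal{R}_R$,
\end{itemize}
which holds in both Theorem~\ref{thm:main} and Theorem~\ref{thm:rad}, since $t/(t-r)\le\delta^{-1}$ on this set. Let $\Gamma_b=\{y_b=0\}\cap\mathcal{C}$ be the ray of the $b$-th soliton; the rays are distinct. If $Q\subset\mathcal{C}$ is compact, then for $T$ large the dilate $TQ$ lies in $\mathcal{R}_R\cap\{|x|\le(1-\delta_Q)t\}$, and $t\sim T$ on $TQ$. If moreover $Q\cap\Gamma_b=\emptyset$, then $|y_b|\gtrsim T$ on $TQ$ by linearity, and since $P_b(s_b)=O(\log T)$ we get from Lemma~\ref{lem:frame}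
\begin{equation}\label{eq:away}
d_b\sim\langle Y_b\rangle\gtrsim T,\qquad U_b=O(T^{-1}),\qquad\Box U_b=E_b-U_b^5=o(T^{-3})\qquad\text{on }TQ .
\end{equation}

\subsection{The blow-down limit}

The bound $t^{-1}$ is invariant under $\tilde\phi\mapsto\phi_T$, where
\[
\phi_T(t,x)=T\tilde\phi(Tt,Tx).
\]
Dilations commute with the linear maps to the rest frames, so the same formula holds in the coordinates $(s_a,y_a)$. As $T\to\infty$ the region $\mathcal{R}_R$ becomes $\mathcal{C}$ and the solitons shrink to their rays.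

\begin{lemma}\label{lem:limit}
Assume \emph{(H0)} and \emph{(H2)}. There are $T_n\to\infty$ and $\Psi\in L^\infty_{\mathrm{loc}}(\mathcal{C})$ such that $\phi_{T_n}\rightharpoonup\Psi$ weak-$*$ in $L^\infty(Q)$ for every compact $Q\subset\mathcal{C}$, and $\Box\Psi=0$ in $\mathcal{D}'(\mathcal{C})$, that is, $\iint\Psi\,\Box\Theta=0$ for all $\Theta\in C_c^\infty(\mathcal{C})$. If $|\tilde\phi|\le t^{-1}M(\frac t{t-r})$ on $\mathcal{R}_R$ with $M$ nondecreasing, then $|\Psi|\le t^{-1}M(\frac t{t-r})$ almost everywhere on $\mathcal{C}$.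
\end{lemma}

\begin{proof}
By (H0), $\phi_T$ is bounded on each compact $Q$, uniformly for $T$ large. Bounded sequences in $L^\infty(Q)$, the dual of the separable space $L^1(Q)$, have weak-$*$ convergent subsequences, and a diagonal argument over an exhaustion of $\mathcal{C}$ gives $T_n$ and $\Psi$. The bound $\mathcal{B}=t^{-1}M(\frac t{t-r})$ is invariant under the rescaling, so $|\phi_T|\le\mathcal{B}$ on $Q$ for $T$ large. Then $|\int\Psi\kappa|\le\int\mathcal{B}|\kappa|$ for all $\kappa\in L^1(Q)$, which gives $|\Psi|\le\mathcal{B}$ a.e.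

\emph{Off the rays.} Let $Q\subset\mathcal{C}\setminus\bigcup_b\Gamma_b$ be compact. On $TQ$, \eqref{eq:away} holds for all $b$, so $\bar\phi=O(T^{-1})$ and $w\lesssim T^{-3}$, and (H2) gives $\mathcal{E}=o(T^{-3})$. Thus $\Box\tilde\phi=\mathcal{E}-\bar\phi^5-\sum_b\Box U_b=o(T^{-3})$ uniformly on $TQ$, and $\Box\phi_T=T^3(\Box\tilde\phi)(T\cdot)\to0$ uniformly on $Q$. For $\Theta$ supported off the rays, $\iint\Psi\,\Box\Theta=\lim\iint\phi_{T_n}\Box\Theta=\lim\iint\Theta\,\Box\phi_{T_n}=0$.

\emph{Across the rays.} A ray has codimension three, which is too thin to carry a source for a bounded solution. Let $\Theta\in C_c^\infty(\mathcal{C})$. For small $\varepsilon$ let $\chi_\varepsilon$ be smooth near $\operatorname{supp}\Theta$, zero within distance $\varepsilon$ of the rays, one at distance greater than $2\varepsilon$, with $0\le\chi_\varepsilon\le1$ and $|\partial^\alpha\chi_\varepsilon|\lesssim\varepsilon^{-|\alpha|}$. Then $\Box(\chi_\varepsilon\Theta)-\chi_\varepsilon\Box\Theta$ is $O(\varepsilon^{-2})$ and is supported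 in a set of measure $O(\varepsilon^3)$. As $\Psi$ is bounded on $\operatorname{supp}\Theta$, $0=\iint\Psi\,\Box(\chi_\varepsilon\Theta)=\iint\Psi\chi_\varepsilon\Box\Theta+O(\varepsilon)\to\iint\Psi\,\Box\Theta$.
\end{proof}

\subsection{The value on the ray of a soliton}

Fix $a$ and work in its rest frame: $(s,y)=(s_a,y_a)$, $\rho=|y|$, $P=P_a$, $\Lambda=\Lambda_a$, $Y=Y_a$, $\lambda=\lambda_a$, $Z=Z_\lambda$, and $\zeta$ as in \eqref{eq:Zasym}. On $\Gamma_a=\{y=0\}$ we have $t=\gamma_as$, so the field of the other solitons is $c_a/t=\hat c/s$ with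
\[
\hat c:=c_a/\gamma_a .
\]
We want to prove ``$\Psi(s,0)=-\hat c/s$''. Call $(\eta,\chi)$ a \emph{test pair} if $\eta\in C_c^\infty((0,\infty))$, $\chi\in C_c^\infty([0,\infty))$ equals one near $0$, and $Q=\{(s,y):s\in\operatorname{supp}\eta,\ |y|\in\operatorname{supp}\chi\}$ is contained in $\mathcal{C}$ and disjoint from $\Gamma_b$ for $b\ne a$. Every $\eta$ belongs to a test pair: take $\operatorname{supp}\chi$ small. Define
\[
A(s,y)=\frac1\rho\,(\partial_\rho^2-\partial_s^2)\big(\eta(s)\chi(\rho)\big),\qquad\rho=|y| .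
\]
Since $\Delta|y|^{-1}=-4\pi\delta_0$, we have $\Box(\eta\chi/|y|)=A-4\pi\eta(s)\delta_0(y)$, so a smooth free wave satisfies $\iint\Psi A=4\pi\int\Psi(s,0)\eta(s)\,ds$. The left side makes sense for bounded $\Psi$, because $A\in L^1$, and it serves as the definition of the value on the ray.

\begin{lemma}\label{lem:ray}
Let $\Psi$ be as in Lemma~\ref{lem:limit}. For every $a$ and every test pair,
\begin{equation}\label{eq:ray}
\iint\Psi A\,dy\,ds=-4\pi\hat c\int\eta(s)\,\frac{ds}s .
\end{equation}
\end{lemma}

\begin{proof}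
The test function must nearly annihilate the linearized operator $\Box+5U_a^4$ at the soliton and rescale to $\eta\chi/|y|$ in the wave zone. By \eqref{eq:Zasym} the scaling mode does both. Put $\eta_T(s)=\eta(s/T)$, $\chi_T(y)=\chi(|y|/T)$ and
\[
\Theta_T(s,y)=\eta_T(s)\chi_T(y)Z(Y),\qquad Y=y-P(s).
\]
On $TQ\supset\operatorname{supp}\Theta_T$ we have $s\sim t\sim T$, $|Y|\lesssim T$, $|\Theta_T|\lesssim\langle Y\rangle^{-1}$, $\tilde\phi=O(T^{-1})$, and \eqref{eq:away} holds for $b\ne a$, so $S:=\sum_{b\ne a}U_b=O(T^{-1})$. At fixed $s$, $dy=dY$. Hence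
\begin{equation}\label{eq:vol}
\iint_{TQ}\langle Y\rangle^{-k}\,dy\,ds\lesssim\begin{cases}T\cdot T^{3-k},&k<3,\\ T\log T,&k=3,\\ T,&k>3.\end{cases}
\end{equation}
Since $\tilde\phi\in C^2$ and $\Theta_T$ is smooth with compact support,
\begin{equation}\label{eq:green}
\iint(\Box\tilde\phi+5U_a^4\tilde\phi)\,\Theta_T=\iint\tilde\phi\,(\Box\Theta_T+5U_a^4\Theta_T).
\end{equation}
We compute the limits of both sides along $T=T_n$.

\emph{Right side.} Using $\Delta Z=-5G_\lambda^4Z$, we get $\Box\Theta_T+5U_a^4\Theta_T=\mathrm{I}+\mathrm{II}+A_T$ with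
\begin{align*}
\mathrm{I}&=5\big(G_{\Lambda(s)}^4-G_\lambda^4\big)(Y)\,\Theta_T,\\
\mathrm{II}&=-\chi_T\big(2\eta_T'\,\partial_s[Z(Y)]+\eta_T\,\partial_s^2[Z(Y)]\big),\\
A_T&=2\eta_T\nabla\chi_T\cdot\nabla Z(Y)+\eta_T\,\Delta\chi_T\,Z(Y)-\chi_T\,\eta_T''\,Z(Y).
\end{align*}
By \eqref{eq:Gbounds}, $|\mathrm{I}|\lesssim|\Lambda(s)-\lambda|\langle Y\rangle^{-5}=o(1)\langle Y\rangle^{-5}$, so $\iint\tilde\phi\,\mathrm{I}=T^{-1}\cdot o(1)\cdot T=o(1)$. In $\mathrm{II}$, $\partial_s[Z(Y)]=-P'\cdot\nabla Z$ and $\partial_s^2[Z(Y)]=P_i'P_j'\partial_{ij}Z-P''\cdot\nabla Z$, and $\eta_T'=O(T^{-1})$, so $|\mathrm{II}|\lesssim T^{-2}\langle Y\rangle^{-2}$ and $\iint\tilde\phi\,\mathrm{II}=O(T^{-1}\cdot T^{-2}\cdot T^2)=O(T^{-1})$.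

For $A_T$ we rescale: $\iint\tilde\phi A_T=\iint_Q\phi_T\,T^3A_T(Ts,Ty)\,dy\,ds$. With $\xi_T(s)=P(Ts)/T$, which is $O(T^{-1}\log T)$ uniformly on $\operatorname{supp}\eta$,
\[
T^3A_T(Ts,Ty)=2\eta\nabla\chi\cdot T^2(\nabla Z)(T(y-\xi_T))+(\eta\Delta\chi-\chi\eta'')\,TZ(T(y-\xi_T)).
\]
For each $\rho_0>0$, \eqref{eq:Zasym} gives $TZ(T(y-\xi_T))\to\zeta/|y|$ and $T^2(\nabla Z)(T(y-\xi_T))\to\zeta\nabla|y|^{-1}$ uniformly on $Q\cap\{|y|\ge\rho_0\}$. For small $\rho_0$, on $\{|y|\le\rho_0\}$ only the term with $\eta''$ survives; it is bounded by $C/|y-\xi_T|$, whose integral over $|y|\le\rho_0$ is $O(\rho_0^2)$ once $|\xi_T|\le\rho_0$. So $T^3A_T(T\cdot)$ converges in $L^1(Q)$ to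
\[
\zeta\Big(-\frac{2\eta\chi'}{\rho^2}+\frac\eta\rho\Big(\chi''+\frac{2\chi'}\rho\Big)-\frac{\chi\eta''}\rho\Big)=\zeta A .
\]
A weak-$*$ convergent sequence in $L^\infty(Q)$ paired with a convergent sequence in $L^1(Q)$ converges, so the right side of \eqref{eq:green} tends to $\zeta\iint\Psi A$.

\emph{Left side.} Let $\mathcal{N}=(U_a+S+\tilde\phi)^5-U_a^5-5U_a^4(S+\tilde\phi)$. From $\Box\tilde\phi=\mathcal{E}-\bar\phi^5-\sum_b\Box U_b$ and $\Box U_a=E_a-U_a^5$,
\[
\Box\tilde\phi+5U_a^4\tilde\phi=\mathcal{E}-E_a-\sum_{b\ne a}\Box U_b-\mathcal{N}-5U_a^4S .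
\]
We multiply by $\Theta_T=O(\langle Y\rangle^{-1})$ and use \eqref{eq:vol}.
\begin{itemize}
\item On $TQ$, $w\lesssim T^{-3}+T^{-1}\langle Y\rangle^{-2-\nu}$, so $\iint w|\Theta_T|\lesssim T^{-3}T^3+T^{-1}T=O(1)$. By (H2), $\mathcal{E}$ contributes $o(1)$.
\item By \eqref{eq:Eb}, $E_a$ contributes $o(T^{-2})\,T^2+O(T^{-2}\,T\log T)=o(1)$.
\item By \eqref{eq:away}, each $\Box U_b$, $b\ne a$, contributes $o(T^{-3})\,T^3=o(1)$.
\item Since $S+\tilde\phi=O(T^{-1})$, $|\mathcal{N}|\lesssim T^{-2}\langle Y\rangle^{-3}+T^{-3}\langle Y\rangle^{-2}+T^{-4}\langle Y\rangle^{-1}+T^{-5}$, which contributes $O(T^{-1}+T^{-2}\log T+T^{-2}+T^{-2})=o(1)$.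
\end{itemize}
The last term, after the substitution $s\mapsto Ts$, contributes
\[
-\int\eta(s)\int5G_{\Lambda(Ts)}(Y)^4\,\big[TS\big(Ts,Y+P(Ts)\big)\big]\,\chi\Big(\frac{|Y+P(Ts)|}T\Big)Z(Y)\,dY\,ds .
\]
The coordinate $y_b$ is a linear function of $(s,y)$, equal to $\gamma_as\,B_{z_b}(z_a-z_b)$ at $y=0$. So at the point $(Ts,Y+P(Ts))$, with $s$ and $Y$ fixed, $Y_b=T\gamma_as\,B_{z_b}(z_a-z_b)+O(\log T)$, while $\Lambda_b\to\lambda_b$. Hence $TU_b\to e_b/(\gamma_as|B_{z_b}(z_a-z_b)|)$ and $TS\to\hat c/s$. The integrand is bounded by $C|\eta(s)|\langle Y\rangle^{-5}$. By dominated convergence and \eqref{eq:Zint} the limit is $-4\pi\zeta\hat c\int\eta\,ds/s$.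

Equating the two limits and dividing by $\zeta\ne0$ gives \eqref{eq:ray}.
\end{proof}

\subsection{The spherical mean}

We stay in the rest frame of the $a$-th soliton, and in this subsection $u=s-\rho$ and $v=s+\rho$ are the null coordinates of that frame. The spheres about $\Gamma_a$ may cross the other rays; this does no harm, because $\Psi$ is a free wave on all of $\mathcal{C}$.

\begin{lemma}\label{lem:mean}
Let $\Psi\in L^\infty_{\mathrm{loc}}(\mathcal{C})$ satisfy $\Box\Psi=0$ in $\mathcal{D}'(\mathcal{C})$ and \eqref{eq:ray} for all test pairs. Then $h(s,\rho):=\frac\rho{4\pi}\int_{S^2}\Psi(s,\rho\omega)\,d\omega$ satisfies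
\[
h=-\frac{\hat c}2\log\frac vu\qquad\text{for a.e. }0<u<v .
\]
\end{lemma}

\begin{proof}
Let $D=\{(s,\rho):0\le\rho<s\}$. On compact subsets of $D$, $|h|\lesssim\rho$. We first show that for every $\kappa$ that is smooth on $D$ up to $\rho=0$ and has compact support in $D$,
\begin{equation}\label{eq:1d}
\iint_Dh\,(\kappa_{\rho\rho}-\kappa_{ss})\,d\rho\,ds=-\hat c\int\kappa(s,0)\,\frac{ds}s .
\end{equation}
In polar coordinates, $\iint\Psi\,\rho^{-1}(\kappa_{\rho\rho}-\kappa_{ss})\,dy\,ds=4\pi\iint_Dh(\kappa_{\rho\rho}-\kappa_{ss})\,d\rho\,ds$. So for $\kappa=\eta\chi$ with a test pair, \eqref{eq:1d} is \eqref{eq:ray}. If $\kappa$ vanishes near $\rho=0$, then $\Theta=\kappa(s,|y|)/|y|$ lies in $C_c^\infty(\mathcal{C})$ with $\Box\Theta=\rho^{-1}(\kappa_{\rho\rho}-\kappa_{ss})$, and \eqref{eq:1d} is $\Box\Psi=0$. In general, let $\eta=\kappa(\cdot,0)$, choose a test pair $(\eta,\chi)$, and put $\kappa_1=\kappa-\eta\chi$, so that $|\kappa_1|\lesssim\rho$. Let $j_\varepsilon(\rho)=j(\rho/\varepsilon)$ with $j$ smooth, $j=0$ on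 $[0,1]$ and $j=1$ on $[2,\infty)$. Then
\[
0=\iint_Dh\,(\partial_\rho^2-\partial_s^2)(j_\varepsilon\kappa_1)=\iint_Dh\,j_\varepsilon\,(\partial_\rho^2-\partial_s^2)\kappa_1+\iint_Dh\,(2j_\varepsilon'\partial_\rho\kappa_1+j_\varepsilon''\kappa_1).
\]
The last integrand is $O(\varepsilon)(\varepsilon^{-1}+\varepsilon^{-2}\varepsilon)=O(1)$ on a set of area $O(\varepsilon)$. Letting $\varepsilon\to0$ shows that $\kappa_1$ contributes zero to the left side of \eqref{eq:1d}, and \eqref{eq:1d} follows.

\begin{figure}[ht]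
\centering
\begin{tikzpicture}[scale=0.9]
\fill[gray!20] (0,2) -- (1.5,3.5) -- (0,5) -- cycle;
\draw[->] (0,0) -- (0,5.7) node[above] {$s$};
\draw[->] (0,0) -- (4.8,0) node[right] {$\rho$};
\draw[dashed] (0,0) -- (4.3,4.3) node[right] {$\rho=s$};
\draw (0,2) node[left] {$u_0$} -- (1.5,3.5) -- (0,5) node[left] {$v_0$};
\draw[very thick] (0,2) -- (0,5);
\fill (1.5,3.5) circle (2pt) node[right] {$(u_0,v_0)$};
\end{tikzpicture}
\caption{The triangle $s-\rho\ge u_0$, $s+\rho\le v_0$, $\rho\ge0$ in the rest frame of a soliton, where $\rho$ is the distance to its ray. Testing the one-dimensional wave equation with a smoothed indicator function of the triangle expresses the spherical mean at the marked corner through an integral over the thick segment of the ray. As the corner approaches the light cone $\rho=s$, the segment reaches down to $s=0$, where $\int ds/s$ diverges.}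
\label{fig:triangle}
\end{figure}

Now fix $0<u_0<v_0$ and let $\kappa$ approximate the indicator function of the triangle in Figure~\ref{fig:triangle}. Let $k\ge0$ be smooth, supported in $(-1,1)$, with $\int k=1$, and let $k_\varepsilon=\varepsilon^{-1}k(\cdot/\varepsilon)$ with $\varepsilon<u_0$ and $2\varepsilon<v_0-u_0$. Put
\[
\kappa=\alpha(u)\beta(v),\qquad\alpha(u)=\int_{-\infty}^uk_\varepsilon(\xi-u_0)\,d\xi,\qquad\beta(v)=\int_v^\infty k_\varepsilon(\xi-v_0)\,d\xi .
\]
Its support in $\rho\geq0$ lies in $\{u\ge u_0-\varepsilon,\ v\le v_0+\varepsilon\}$, a compact subset of $D$. Since $\kappa_{\rho\rho}-\kappa_{ss}=-4\kappa_{uv}=4k_\varepsilon(u-u_0)k_\varepsilon(v-v_0)$ and $d\rho\,ds=\frac12\,du\,dv$, identity \eqref{eq:1d} becomes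
\[
2\iint h\,k_\varepsilon(u-u_0)\,k_\varepsilon(v-v_0)\,du\,dv=-\hat c\int\alpha(s)\beta(s)\,\frac{ds}s .
\]
As $\varepsilon\to0$ the right side tends to $-\hat c\log(v_0/u_0)$, and the left side tends to $2h(u_0,v_0)$ at every Lebesgue point of $h$.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:main}}

Suppose $c_a\ne0$ for some $a$, so $\hat c\ne0$. After the redefinition \eqref{eq:redef}, Lemma~\ref{lem:limit} gives $\Psi$ with $|\Psi|\le t^{-1}m_1(\frac t{t-r})$ a.e. By \eqref{eq:compare} and the monotonicity of $m_1$, in the rest frame of the $a$-th soliton $|\Psi|\le Cs^{-1}m_1(Cs/u)$. Since $\rho<s\le v$, this gives $|h|\le Cm_1(Cv/u)$ a.e. By Lemmas~\ref{lem:ray} and \ref{lem:mean},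
\[
\frac{|\hat c|}2\log\xi\le Cm_1(C\xi)\qquad\text{for a.e. }\xi=v/u>1 .
\]
As $\xi\to\infty$ the right side is $o(\log\xi)$, a contradiction.\qed

\begin{remark}\label{rem:hyp}
The growth condition in (H1) is used only in this last line. The two terms of $w$ are the sizes of error, in the wave zone and at the soliton, whose pairing with $\Theta_T$ is $O(1)$ like the main term; this is why (H2) asks for $o(w)$. Convergence of the scales enters through $\Lambda_a\to\lambda_a$ and through $\epsilon(t)\to0$ in \eqref{eq:Eb}. If $s^2\Lambda_a''$ had a nonzero limit, the term $\Lambda_a''\partial_\lambda G$ of $E_a$, paired with $\Theta_T$, would only obey the bound $T^{-2}\cdot T^2=1$, the size of the main term; but such a $\Lambda_a$ with $\Lambda_a'\to0$ is asymptotic to a nonzero multiple of $\log s$ and does not converge. The position modulation contributes $O(t^{-2}\langle Y\rangle^{-2})$ to $E_a$, and the extra power of $\langle Y\rangle^{-1}$ makes it negligible.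
\end{remark}

\section{Classification and sharpness}\label{sec:sharp}

We prove Theorem~\ref{thm:sharp}. All constructions use unmodulated solitons, so $d_a=1+|y_a|$, and they work on $\mathcal{R}_1$, where $t>1$. Let
\[
S_a=\sum_{b\ne a}W_b,\qquad S_a^0=\sum_{b\ne a}\frac{e_b}{|y_b|},\qquad\text{so that}\quad S_a^0(t,z_at)=\frac{c_a}t .
\]

\subsection{A free wave with prescribed values on the rays}

For part (c) we need a free wave equal to $-c_a/t$ on $\Gamma_a$ for all $a$ at once. For each $\omega\in S^2$ the plane wave $(t-x\cdot\omega)^{-1}$ solves the wave equation on $\mathcal{C}$, is homogeneous of degree $-1$, and equals $t^{-1}(1-z_a\cdot\omega)^{-1}$ on $\Gamma_a$. We superpose these waves.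

\begin{lemma}\label{lem:indep}
The functions $\omega\mapsto(1-z_a\cdot\omega)^{-1}$, $a=1,\dots,K$, are linearly independent on $S^2$.
\end{lemma}

\begin{proof}
Choose a plane through the origin whose normal is not parallel to any $z_a-z_b$, and identify it with $\mathbb{C}$. The projections $\xi_a$ of the $z_a$ are distinct and $|\xi_a|<1$. For $\omega=\mathsf{w}$ on the unit circle of the plane, $z_a\cdot\omega=\frac12(\bar\xi_a\mathsf{w}+\xi_a/\mathsf{w})$, so
\[
\frac1{1-z_a\cdot\omega}=\frac{2\mathsf{w}}{2\mathsf{w}-\bar\xi_a\mathsf{w}^2-\xi_a}.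
\]
If $\xi_a\ne0$, the denominator has the roots $(1\pm\sqrt{1-|\xi_a|^2})/\bar\xi_a$. Their product has modulus one, so exactly one lies in the unit disc, namely $\xi_a/(1+\sqrt{1-|\xi_a|^2})\ne0$, and it is a simple pole. This point has the argument of $\xi_a$, and its modulus is a strictly increasing function of $|\xi_a|$; so distinct $\xi_a$ give distinct poles. If $\xi_a=0$, which happens for at most one $a$, the function is $1$. A linear combination that vanishes on the unit circle vanishes identically as a rational function. Each pole in the disc belongs to one term only, so the coefficients with $\xi_a\ne0$ vanish, and then so does the remaining one.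
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(c)]
By Lemma~\ref{lem:indep} the Gram matrix of the $K$ functions in $L^2(S^2)$ is invertible, so their span contains a function $H\in C^\infty(S^2)$ with $\int H(\omega)(1-z_a\cdot\omega)^{-1}d\omega=-c_a$ for all $a$. Set
\[
\Psi_*(t,x)=\int_{S^2}\frac{H(\omega)}{t-x\cdot\omega}\,d\omega .
\]
This is a smooth free wave on $\mathcal{C}$, homogeneous of degree $-1$, with $\Psi_*(t,z_at)=-c_a/t$. Moreover
\[
\int_{S^2}\frac{d\omega}{t-x\cdot\omega}=2\pi\int_{-1}^1\frac{d\tau}{t-r\tau}=\frac{2\pi}r\log\frac{t+r}{t-r},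
\]
which is at most $8\pi/t$ for $r\le t/2$ and at most $\frac{4\pi}t\log\frac{2t}{t-r}$ for $r\ge t/2$. This gives the bound on $\Psi_*$. (The constant $H=-c/4\pi$ gives the wave $h/r$ of \eqref{eq:modelh}.) The error of $\bar\phi=\sum_bW_b+\Psi_*$ is $\mathcal{E}=\bar\phi^5-\sum_bW_b^5$.

Fix $\delta>0$ so small that each set $V_a=\{|y_a|\le\delta t\}$ lies in a subcone $|x|\le(1-\delta')t$ and meets no ray $\Gamma_b$, $b\ne a$. On $V_a$, $|y_b|\gtrsim t$ for $b\ne a$, so $S_a-S_a^0=O(t^{-3})$ by \eqref{eq:tail}. The function $S_a^0+\Psi_*$ is smooth on $V_a$, homogeneous of degree $-1$, and zero on $\Gamma_a$. Its gradient is $O(t^{-2})$, the time slices of $V_a$ are convex, and $|x-z_at|\le|y_a|$. Therefore $\varrho_a:=S_a+\Psi_*$ satisfies $|\varrho_a|\lesssim\langle y_a\rangle t^{-2}$ on $V_a$. In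
\[
\mathcal{E}=\sum_{i=1}^5\binom5iW_a^{5-i}\varrho_a^{\,i}-\sum_{b\ne a}W_b^5
\]
the $i$-th term is bounded by $\langle y_a\rangle^{2i-5}t^{-2i}=t^{-2}\langle y_a\rangle^{-3}(\langle y_a\rangle/t)^{2i-2}\lesssim t^{-2}\langle y_a\rangle^{-3}$, and the last sum is $O(t^{-5})$. Outside $\bigcup_aV_a$ every $W_b$ is $O(t^{-1})$, so $|\mathcal{E}|\lesssim t^{-5}(1+\log\frac t{t-r})^5$. This proves the bound on $\mathcal{E}$. For (H2), on $|x|\le(1-\delta)t$ the logarithm is bounded, $t^{-5}\le t^{-2}w$, and $t^{-2}d_a^{-3}\le t^{-1}\cdot t^{-1}d_a^{-2-\nu}\le t^{-1}w$.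
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(a)]
That (ii) implies (i) is Theorem~\ref{thm:main} with $m$ constant. If (i) holds, take $q_a=0$ and $\tilde\phi=0$. The sum $\sum_aW_a$ has no outgoing radiation, and (H2) follows from the proof of (c), in which $H=0$ and $\Psi_*=0$.
\end{proof}

\subsection{Cutting off the tails}

For part (b) we cancel the field of the other solitons in the crudest way, by removing it near each ray. The cutoff varies on the scale $t$, and the price is an error of exact order of two derivatives of $t^{-1}$ on that scale.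

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(b)]
Let $\chi_a$ be smooth functions on $\mathbb{R}^3$, equal to one near $z_a$, with disjoint supports compactly contained in the open unit ball. Set
\[
\bar\phi=\sum_aW_a+\tilde\phi,\qquad\tilde\phi=-\sum_a\chi_a(x/t)\,S_a .
\]
The support of $\chi_a$ does not contain $z_b$ for $b\ne a$, so where $\chi_a(x/t)\ne0$ we have $|y_b|\gtrsim t$ and, by \eqref{eq:Gbounds}, $\partial^kS_a=O(t^{-1-k})$. In particular $\tilde\phi=O(t^{-1})$. Along each outgoing null ray $|x|/t\to1$, so $\tilde\phi$ vanishes for large $r$ and $\bar\phi$ has no outgoing radiation. In the open conical neighborhood of $\Gamma_a$ where $\chi_a=1$ we have $\bar\phi=W_a$, so $\mathcal{E}=0$. Outside these neighborhoods all $|y_b|\gtrsim t$, so $\bar\phi^5$ and $\Box W_b=-W_b^5$ are $O(t^{-5})$, and $\Box(\chi_a(x/t)S_a)=O(t^{-3})$ because $\partial^k[\chi_a(x/t)]=O(t^{-k})$.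
\end{proof}

\section{Weaker bounds on the correction: the role of radiation}\label{sec:rad}

We prove Theorem~\ref{thm:rad}. For $\theta>0$ the logarithm of Lemma~\ref{lem:mean} is compatible with the bound on $\tilde\phi$, so the contradiction must come from radiation. There is a mismatch of frames: Lemma~\ref{lem:mean} concerns spheres in the rest frame of a soliton, and Definition~\ref{def:weak} concerns spheres in the original frame. We therefore prove more, namely $\Psi=0$, working in the original frame one spherical harmonic at a time. In this section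
\[
u=t-r,\qquad v=t+r,\qquad\partial_u=\tfrac12(\partial_t-\partial_r),\qquad\partial_v=\tfrac12(\partial_t+\partial_r),
\]
and for a function $F$ on $\mathcal{C}$ and $g\in C^\infty(S^2)$ we write $F_g(u,v)=\int_{S^2}rF(t,r\omega)g(\omega)\,d\omega$.

Suppose $c_a\ne0$ and redefine $\tilde\phi$ by \eqref{eq:redef}. At fixed $u$, $Y_b=rB_{z_b}(\omega-z_b)+O(\log r)$ and $s_b\gtrsim t\to\infty$ uniformly in $\omega$, with $|B_{z_b}(\omega-z_b)|\ge1-|z_b|$. So $rU_b\to e_b/|B_{z_b}(\omega-z_b)|$ uniformly in $\omega$, independently of $u$, and the new $\tilde\phi$ is weakly radiation free. Lemmas~\ref{lem:limit} and \ref{lem:ray} give $\Psi$ with $\Box\Psi=0$, with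
\begin{equation}\label{eq:psibound}
|\Psi|\lesssim t^{-1}(t/u)^\theta\quad\text{a.e. on }\mathcal{C},
\end{equation}
and with \eqref{eq:ray}. If $\Psi=0$, then \eqref{eq:ray} with $\eta\ge0$, $\eta\not\equiv0$, gives $\hat c=0$, a contradiction. It remains to prove $\Psi=0$.

\subsection{The limit does not radiate}

Definition~\ref{def:weak} gives a limit at fixed $u$ with no rate, and such a statement does not survive the blow-down, in which $u$ is replaced by $Tu$. The equation upgrades it to a rate that is invariant under scaling.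

Fix $\delta\in(0,\delta_0]$ with $\max_b|z_b|<1-2\delta$. For $r\ge(1-\delta)t$ we have $|y_b|\ge|x-z_bt|\ge\delta t$, so $\langle Y_b\rangle\sim t$ for $R$ large, and $U_b=O(t^{-1})$, $\Box U_b=O(t^{-3})$ by \eqref{eq:Eb}. Also $|\bar\phi|\lesssim t^{-1}(t/u)^\theta$, hence
\[
|\bar\phi|^5\lesssim t^{-3}(t/u)^\theta\cdot t^{-2+4\theta}u^{-4\theta}\le t^{-3}(t/u)^\theta u^{-2},
\]
because $t\ge u$ and $4\theta\le2$; this is where $\theta\le\frac12$ is used. Together with the assumption on $\mathcal{E}$ and $u\ge1$, this gives $|\Box\tilde\phi|\lesssim t^{-3}(t/u)^\theta$ for $r\ge(1-\delta)t$. The set $\{\delta v\ge2u\}$ lies in this region, since $r\ge(1-\delta)t$ means $u\le\delta t$ and $t\ge v/2$, and there $r\sim t\sim v$. From $r\Box F=-4\partial_u\partial_v(rF)+r^{-2}\Delta_{S^2}(rF)$, integrating against $g$ and moving $\Delta_{S^2}$ onto $g$,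
\[
4\partial_u\partial_v\tilde\phi_g=r^{-2}\tilde\phi_{\Delta_{S^2}g}-(\Box\tilde\phi)_g=O(v^{-2+\theta}u^{-\theta})\qquad(u>R,\ \delta v\ge2u).
\]
Integrate over $[u_1,u_2]\times[v,V]$ with $R<u_1<u_2\le\delta v/2$:
\[
\big|\tilde\phi_g(u_2,V)-\tilde\phi_g(u_1,V)-\tilde\phi_g(u_2,v)+\tilde\phi_g(u_1,v)\big|\le C_g\,v^{-1+\theta}u_1^{-\theta}(u_2-u_1).
\]
As $V\to\infty$, the radii $(V-u_i)/2$ tend to infinity, and $\tilde\phi_g(u_1,V)$ and $\tilde\phi_g(u_2,V)$ have the same limit because $\tilde\phi$ is weakly radiation free. Dividing by $u_2-u_1$ and letting $u_2\to u_1$,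
\[
|\partial_u\tilde\phi_g|\le C_g\,v^{-1+\theta}u^{-\theta}\qquad(u>R,\ \delta v>2u).
\]
Now $(\phi_T)_g(u,v)=\tilde\phi_g(Tu,Tv)$, and $T\cdot(Tv)^{-1+\theta}(Tu)^{-\theta}=v^{-1+\theta}u^{-\theta}$. So $(\phi_T)_g$ obeys the same bound for $u>R/T$. Integrating by parts against $\kappa\in C_c^\infty(\{u>0,\ \delta v>2u\})$ and passing to the weak-$*$ limit,
\begin{equation}\label{eq:norad}
\Big|\iint\Psi_g\,\partial_u\kappa\,du\,dv\Big|\le C_g\iint v^{-1+\theta}u^{-\theta}|\kappa|\,du\,dv .
\end{equation}

\subsection{Smoothing}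

The argument on modes needs derivatives of $\Psi$. A spatial convolution would destroy the spherical averages in \eqref{eq:norad}, so we convolve in time only and let the equation supply spatial regularity. Let $k_\varepsilon$ be as in the proof of Lemma~\ref{lem:mean} and $\Psi^\varepsilon(t,x)=\int\Psi(t-\tau,x)k_\varepsilon(\tau)\,d\tau$ on $\{u>\varepsilon\}$. This is a free wave in the sense of distributions, and $\partial_t^j\Psi^\varepsilon$ is the convolution of $\Psi$ with $k_\varepsilon^{(j)}$, so it is locally bounded. With $\Delta_4=\partial_t^2+\Delta$, the wave equation gives $\Delta_4^n\Psi^\varepsilon=2^n\partial_t^{2n}\Psi^\varepsilon$.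

Recall the interior elliptic estimate: if $B\subset\mathbb{R}^4$ is a ball, $B'$ the concentric ball of half the radius, and $F,\Delta_4^nF\in L^2(B)$, then $F\in H^{2n}(B')$ and $\|F\|_{H^{2n}(B')}\le C(\|F\|_{L^2(B)}+\|\Delta_4^nF\|_{L^2(B)})$, where $C$ depends only on $n$ and the radius; moreover $H^{2n}(B')\subset C^{2n-3}$ by the Sobolev embedding. Hence $\Psi^\varepsilon$ is smooth on $\{u>\varepsilon\}$.

A \emph{strip} is a set $\Sigma=\{u_0\le u\le u_1,\ v\ge v_0\}$ with $\varepsilon<u_0<u_1$ and $v_0$ large in terms of $u_0,u_1,\varepsilon,\delta$; constants may depend on $\Sigma$ and $\varepsilon$. Apply the estimate on balls of radius $(u_0-\varepsilon)/4$ centered in $\Sigma$. On such a ball, shifted in time by less than $\varepsilon$, $u\ge(u_0-\varepsilon)/2$, so \eqref{eq:psibound} bounds $\Psi$ by $Cv^{-1+\theta}$, with $v$ taken at the center. Therefore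
\begin{equation}\label{eq:allder}
|\partial^\alpha\Psi^\varepsilon|\le C_\alpha v^{-1+\theta}\quad\text{on }\Sigma,\ \text{for every multi-index }\alpha.
\end{equation}
A shift in time keeps $r$ fixed, so $\Psi^\varepsilon_g(u,v)=\int\Psi_g(u-\tau,v-\tau)k_\varepsilon(\tau)\,d\tau$. Applying \eqref{eq:norad} to the translates $\kappa(u+\tau,v+\tau)$ of a test function supported in the interior of $\Sigma$ gives $|\iint\partial_u\Psi_g^\varepsilon\,\kappa|\le C\iint v^{-1+\theta}|\kappa|$, and by continuity
\begin{equation}\label{eq:noradeps}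
|\partial_u\Psi^\varepsilon_g|\le Cv^{-1+\theta}\quad\text{on }\Sigma .
\end{equation}

\subsection{Modes}

Let $g$ be a real spherical harmonic of degree $\ell$, so $\Delta_{S^2}g=-\ell(\ell+1)g$, and let $\psi_\ell=\Psi^\varepsilon_g$ on $\{0<r<t-\varepsilon\}$. For $\ell=0$ the function $\psi_0$ solves the one-dimensional wave equation and the conclusion is immediate. For $\ell>0$ there is a potential, which we lower step by step with the first order operators $D_j^\pm=\partial_r\pm j/r$. They satisfy
\[
D_j^-D_j^+=\partial_r^2-\frac{j(j+1)}{r^2},\qquad D_j^+D_j^-=\partial_r^2-\frac{(j-1)j}{r^2}.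
\]
Define $\psi_{j-1}=D_j^+\psi_j$ for $j=\ell,\dots,1$. We claim that for $j=\ell,\dots,0$:
\begin{itemize}
\item[(i)] $\partial_t^2\psi_j=\big(\partial_r^2-\frac{j(j+1)}{r^2}\big)\psi_j$, that is, $4\partial_u\partial_v\psi_j=-\frac{j(j+1)}{r^2}\psi_j$;
\item[(ii)] $\psi_j=r^{j+1}a_j(t,r)$ with $a_j$ smooth up to $r=0$;
\item[(iii)] on every strip, all derivatives of $\psi_j$ in $(t,r)$ are $O(v^\theta)$;
\item[(iv)] on every strip, $\partial_u\psi_j=O(v^{-\beta_j})$ with $\beta_j=2^{j-\ell}(1-\theta)\in(0,1]$.
\end{itemize}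
For $j=\ell$: (i) is $\Box\Psi^\varepsilon=0$ integrated against $g$. For (ii), $\int\Psi^\varepsilon(t,r\omega)g(\omega)\,d\omega$ is smooth in $(t,r)$ across $r=0$, and its Taylor coefficients in $r$ of order less than $\ell$ vanish, because $g$ is orthogonal to the restrictions to $S^2$ of polynomials of degree less than $\ell$. Property (iii) follows from \eqref{eq:allder}, since $\partial_r=\omega\cdot\nabla$ and $r\le v$, and (iv) is \eqref{eq:noradeps}.

Assume the claim for some $j\ge1$. Applying $D_j^+$ to $\partial_t^2\psi_j=D_j^-D_j^+\psi_j$ gives $\partial_t^2\psi_{j-1}=D_j^+D_j^-\psi_{j-1}$, which is (i) for $j-1$. Next, $D_j^+(r^{j+1}a_j)=r^j\big((2j+1)a_j+r\partial_ra_j\big)$ gives (ii), and (iii) holds because $1/r$ has bounded derivatives on strips. For (iv), use $\partial_r=\partial_v-\partial_u$ and $\partial_u(1/r)=1/(2r^2)$: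
\[
\partial_u\psi_{j-1}=\partial_u\partial_v\psi_j-\partial_u^2\psi_j+\frac jr\,\partial_u\psi_j+\frac j{2r^2}\,\psi_j .
\]
By (i) and (iii) the first and last terms are $O(v^{-2+\theta})$, and by (iv) the third is $O(v^{-1-\beta_j})$. The term $\partial_u^2\psi_j$ has one derivative more than (iv) controls. Apply Lemma~\ref{lem:interp} at fixed $v$ to $F=\partial_u\psi_j$, on a subinterval of $[u_0,u_1]$ of length $h=v^{-\beta_j/2}$ that ends at the given $u$; one exists when $h\le(u_1-u_0)/2$. By (iii) and (iv),
\[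
|\partial_u^2\psi_j|\lesssim v^{\beta_j/2}\,v^{-\beta_j}+v^{-(k-1)\beta_j/2}\,v^\theta\lesssim v^{-\beta_j/2}
\]
if $k$ is so large that $(k-2)\beta_j/2\ge\theta$. This proves (iv) for $j-1$, and the claim.

Now we go back up. By (i), $\partial_u\psi_0$ does not depend on $v$ on $\{\varepsilon<u<v\}$, and by (iv) it tends to zero as $v\to\infty$, since every $u>\varepsilon$ belongs to a strip. So $\partial_u\psi_0=0$, and integrating in $u$ at fixed $v$ up to $u=v$, where $r=0$ and $\psi_0=0$ by (ii), gives $\psi_0=0$. If $\psi_{j-1}=0$, then $\partial_r(r^j\psi_j)=r^jD_j^+\psi_j=0$, and $r^j\psi_j\to0$ as $r\to0$ by (ii), so $\psi_j=0$. Hence $\psi_\ell=0$ for every spherical harmonic. The spherical harmonics span a dense subspace of $L^2(S^2)$, so $\Psi^\varepsilon=0$ on $\{u>\varepsilon\}$. Since $\Psi^\varepsilon\to\Psi$ in $L^1_{\mathrm{loc}}(\mathcal{C})$ as $\varepsilon\to0$, we obtain $\Psi=0$, and Theorem~\ref{thm:rad} is proved.\qed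

\begin{remark}\label{rem:radiates}
If some $c_a\ne0$, the approximate solution of Theorem~\ref{thm:sharp}(c) is not weakly radiation free. Indeed, it satisfies every other hypothesis of Theorem~\ref{thm:rad} with $\theta=\frac12$: we have $1+\log\xi\lesssim\xi^{1/2}$ for $\xi\ge1$, (H2) holds, and near the cone $d_a\sim t$ and $t-r\ge1$, so $|\mathcal{E}|\lesssim t^{-5}(1+\log t)^5\lesssim t^{-3}$.
\end{remark}

\begin{thebibliography}{1}

\bibitem{Kadar}
Istvan Kadar, \emph{Construction of multi-soliton solutions for the energy critical wave equation in dimension 3}, arXiv:2409.05267 (2024).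

\end{thebibliography}
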